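\title{Uncountable sums in the Jacobson radical of a reorderable ring}

\begin{abstract}
A reorderable ring is a ring with a partially defined infinite summation that is distributive, associative, and subject to a one-sided law for interchanging the order of summation. It is known that the Jacobson radical $J$ of a reorderable $I_0$-ring is closed under countable sums. We prove in ZFC that it is closed under sums of every cardinality. More precisely, in any reorderable ring $X$ the radical is closed under all sums if and only if the ideal $XaX$ contains a nonzero idempotent for every $a\notin J$ that is a sum of elements of $J$. The core of the proof is that a nonzero idempotent $e$ cannot be the sum of a family in $eXe$, indexed by a limit ordinal, whose partial sums $\sigma_\alpha$ all leave $e-\sigma_\alpha$ invertible in $eXe$. Some hypothesis on idempotents is needed already for countable sums.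
\end{abstract}

\section{The question and the results}\label{sec:intro}

All rings are associative with identity $1$; the zero ring is allowed. The Jacobson radical $J$ of a ring $X$ is the intersection of its maximal left ideals. It is a two-sided ideal, and
\begin{equation}\label{eq:J}
a\in J\iff 1-ra \text{ is a unit of } X \text{ for every } r\in X .
\end{equation}
Being an ideal, $J$ is closed under finite sums. When a ring has infinite sums as well, one asks whether $J$ is closed under those. In a power series ring $F[[t]]$ over a field it is: $J=tF[[t]]$, and a $t$-adically convergent sum of series without constant term has no constant term. In general \eqref{eq:J} is an invertibility condition, and nothing obvious carries inverses across an infinite sum. We study the question in a setting where infinite sums are given by algebraic axioms alone, with no topology.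

\begin{definition}\label{def:system}
A \emph{summation system} $\Sigma$ on a ring $X$ assigns to certain families $(a_i)_{i\in I}$ of elements of $X$, called \emph{summable}, an element $\Sigma_{i\in I}\,a_i\in X$. The index set $I$ may be any set. Every finite family is summable, with its usual sum, and neither summability nor the value of the sum changes when the family is reindexed by a bijection or when members equal to $0$ are added or deleted.
\end{definition}

Because zeros may be deleted, the size of a family is in effect the number of its nonzero members.

\begin{definition}\label{def:reorderable}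
The ring $X$ is \emph{reorderable} with respect to $\Sigma$ if the following hold.
\begin{enumerate}
\item[(R1)] \emph{Left distributivity.} If $(a_i)_{i\in I}$ is summable and $r\in X$, then $(ra_i)_{i\in I}$ is summable with sum $r\,\Sigma_{i\in I}\,a_i$.
\item[(R2)] \emph{Right distributivity.} If $(a_i)_{i\in I}$ is summable and $r\in X$, then $(a_ir)_{i\in I}$ is summable with sum $(\Sigma_{i\in I}\,a_i)\,r$.
\item[(R3)] \emph{Insertive associativity.} If $(a_i)_{i\in I}$ is summable and $I=\bigsqcup_{t\in T}I_t$ is a partition such that each $(a_i)_{i\in I_t}$ is summable, then $(\Sigma_{i\in I_t}\,a_i)_{t\in T}$ is summable with sum $\Sigma_{i\in I}\,a_i$.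
\item[(R4)] \emph{Left reordering.} Let $(a_i)_{i\in I}$ be summable, let $(r_k)_{k\in K}$ be an arbitrary family in $X$, and let $\psi\colon K\to\mathcal P(I)$ be a map. Put $\psi'(i)=\{k\in K: i\in\psi(k)\}$ and suppose that $(r_k)_{k\in\psi'(i)}$ is summable for each $i\in I$. Then all families in the following formula are summable, and
\[
\Sigma_{i\in I}\Big(\big(\Sigma_{k\in\psi'(i)}\,r_k\big)\,a_i\Big)=\Sigma_{k\in K}\Big(r_k\,\big(\Sigma_{i\in\psi(k)}\,a_i\big)\Big).
\]
\end{enumerate}
\end{definition}

To read (R4), place the products $r_ka_i$ with $i\in\psi(k)$ in an array with rows $k$ and columns $i$. The left side adds each column first and the right side adds each row first. The hypothesis concerns only the coefficients in each single column; the conclusion includes the summability of the family of row sums. This makes (R4) a tool for producing new summable families, and we shall use it in that way.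

A ring $X$ is an \emph{$I_0$-ring} if every left ideal that contains no nonzero idempotent is contained in $J$. The converse inclusion is automatic: if $e=e^2\in J$, then $1-e$ is a unit and $e(1-e)=0$, so $e=0$. Local rings are $I_0$-rings, because a left ideal that does not contain $1$ lies in $J$. So are von Neumann regular rings, because $a=axa\neq0$ puts the nonzero idempotent $xa$ in $Xa$. The following theorem is known.

\begin{theorem}[countable sums]\label{thm:countable}
Let $X$ be an $I_0$-ring that is reorderable with respect to $\Sigma$. If $(a_i)_{i\in\mathbb N}$ is summable and every $a_i$ lies in $J$, then $\Sigma_{i\in\mathbb N}\,a_i\in J$.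
\end{theorem}

Nielsen \cite{Nielsen} asks whether this theorem holds for uncountable sums: \emph{if $X$ is a reorderable $I_0$-ring and $(a_i)_{i\in I}$ is any summable family in $J$, possibly with uncountably many nonzero members, must $\Sigma_{i\in I}\,a_i$ lie in $J$?}

Regrouping does not settle the question. Suppose $J$ is closed under sums of fewer than $\kappa$ terms. If $\kappa$ is a singular cardinal, a family of size $\kappa$ splits into fewer than $\kappa$ blocks of size less than $\kappa$, and (R3) places its sum in $J$ (subfamilies of summable families are summable by Lemma~\ref{lem:calculus}). But a partition of a set of size $\aleph_1$ has an uncountable block or uncountably many blocks, so Theorem~\ref{thm:countable} says nothing at $\aleph_1$. The short argument for countable families in Section~\ref{sec:countable} also stops there. One might therefore expect a counterexample of size $\aleph_1$, or an answer that depends on set theory. Neither occurs.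

\begin{theorem}\label{thm:A}
Let $X$ be an $I_0$-ring that is reorderable with respect to $\Sigma$. If $(a_i)_{i\in I}$ is a summable family with all $a_i\in J$, where $I$ has any cardinality, then $\Sigma_{i\in I}\,a_i\in J$.
\end{theorem}

The proof needs no set-theoretic hypothesis beyond ZFC and does not use Theorem~\ref{thm:countable}. It uses the $I_0$ condition only to find one idempotent, and the weaker condition that results is also necessary. Here $XaX$ is the two-sided ideal generated by $a$, the set of finite sums $\sum_t r_tas_t$.

\begin{theorem}\label{thm:C}
For a reorderable ring $X$ the following are equivalent.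
\begin{enumerate}
\item[(1)] $J$ is closed under all $\Sigma$-sums.
\item[(2)] Whenever $a\notin J$ is the sum of a summable family of elements of $J$, the ideal $XaX$ contains a nonzero idempotent.
\end{enumerate}
Moreover, in any reorderable ring $X$: if $\kappa$ is an infinite cardinal such that $J$ is closed under sums of families indexed by sets of size less than $\kappa$, and $a$ is the sum of a summable family of elements of $J$ indexed by a set of size $\kappa$, then $XaX$ contains no nonzero idempotent.
\end{theorem}

Both theorems follow from a statement in which neither $J$ nor the $I_0$ condition appears. For an idempotent $e$, the \emph{corner} $eXe$ is a ring with identity $e$.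

\begin{theorem}\label{thm:B}
Let $X$ be a reorderable ring, let $e=e^2\in X$, let $\kappa>0$ be a limit ordinal, and let $(a_k)_{k<\kappa}$ be a summable family in $eXe$. Put $\sigma_\alpha=\Sigma_{k<\alpha}\,a_k$ for $\alpha\le\kappa$. If $e-\sigma_\alpha$ is a unit of $eXe$ for every $\alpha<\kappa$ and $\sigma_\kappa=e$, then $e=0$.
\end{theorem}

Finally, the hypothesis on idempotents cannot be dropped.

\begin{theorem}\label{thm:D}
There is, in ZFC, a reorderable ring in which $J$ is not closed under countable sums.
\end{theorem}

Section~\ref{sec:calculus} derives the rules for summable families that we need. Section~\ref{sec:reduction} deduces Theorems~\ref{thm:A} and~\ref{thm:C} from Theorem~\ref{thm:B}. Section~\ref{sec:countable} treats $\kappa=\omega$ by hand, Section~\ref{sec:core} proves Theorem~\ref{thm:B}, and Section~\ref{sec:examples} proves Theorem~\ref{thm:D}.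

\section{Rules for summable families}\label{sec:calculus}

The following example shows what the axioms describe, and it returns in Section~\ref{sec:examples}.

\begin{example}\label{ex:End}
Let $M$ be a module over some ring and $X=\operatorname{End}(M)$, with $ra=r\circ a$. Call $(a_i)_{i\in I}$ summable if for each $m\in M$ only finitely many $a_i(m)$ are nonzero, and let $\Sigma_i\,a_i$ be the endomorphism $m\mapsto\sum_i a_i(m)$. This is a summation system in which subfamilies of summable families are summable. For (R1) and (R2), $r(a_i(m))\ne0$ forces $a_i(m)\neq0$, and $a_i(r(m))\neq0$ for only finitely many $i$. For (R3), a block sum that is nonzero at $m$ comes from a block containing one of the finitely many $i$ with $a_i(m)\ne0$. In each case the formula for the sum, evaluated at $m$, is an identity between finite sums. For (R4), fix $m$ and let $D_m$ be the set of pairs $(k,i)$ with $i\in\psi(k)$ and $r_k(a_i(m))\ne0$. It is finite: there are finitely many $i$ with $a_i(m)\neq0$, and for each of them finitely many $k\in\psi'(i)$ with $r_k(a_i(m))\ne0$. The $i$th member on the left of (R4) vanishes at $m$ unless $a_i(m)\neq0$, the $k$th member on the right vanishes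 at $m$ unless $(k,i)\in D_m$ for some $i$, and both sides send $m$ to $\sum_{(k,i)\in D_m}r_k(a_i(m))$. So $X$ is reorderable.
\end{example}

From now on $X$ is a reorderable ring. Empty blocks in (R3) do no harm, since they contribute zeros.

\begin{lemma}\label{lem:calculus}
Let $(a_i)_{i\in I}$ and $(b_j)_{j\in L}$ be summable, with sums $a$ and $b$.
\begin{enumerate}
\item[(a)] For every family $(r_i)_{i\in I}$ in $X$, the family $(r_ia_i)_{i\in I}$ is summable.
\item[(b)] For every $S\subseteq I$ the subfamily $(a_i)_{i\in S}$ is summable, and $a=\Sigma_{i\in S}\,a_i+\Sigma_{i\in I\setminus S}\,a_i$.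
\item[(c)] If $I\cap L=\emptyset$, the union of the two families, indexed by $I\sqcup L$, is summable with sum $a+b$.
\item[(d)] If $I=L$, then $(a_i\pm b_i)_{i\in I}$ is summable with sum $a\pm b$.
\item[(e)] The family $(a_ib_j)_{(i,j)\in I\times L}$ is summable with sum $ab$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Apply (R4) with $K=I$ and $\psi(i)=\{i\}$. Then $\psi'(i)=\{i\}$ is finite, and the family on either side is $(r_ia_i)_{i\in I}$.

(b) Take $r_i=1$ for $i\in S$ and $r_i=0$ otherwise in (a), and delete zeros. The formula is (R3) for the partition $I=S\sqcup(I\setminus S)$.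

(c) Apply (R4) to the finite family $(1,1)$ indexed by $\{1,2\}$, with $K=I\sqcup L$; put $r_k=a_k$, $\psi(k)=\{1\}$ for $k\in I$ and $r_k=b_k$, $\psi(k)=\{2\}$ for $k\in L$. Then $\psi'(1)=I$ and $\psi'(2)=L$, the left side is $a\cdot1+b\cdot 1$, and the family on the right is $(r_k)_{k\in K}$.

(d) By (R1) with $r=-1$ it suffices to treat the plus sign. By (c) the family on $I\times\{1,2\}$ with $a_i$ at $(i,1)$ and $b_i$ at $(i,2)$ is summable with sum $a+b$. Apply (R3) to the partition into the pairs $\{(i,1),(i,2)\}$.

(e) Apply (R4) to $(b_j)_{j\in L}$ with $K=I\times L$, $r_{(i,j)}=a_i$ and $\psi(i,j)=\{j\}$. Then $\psi'(j)=I\times\{j\}$, over which the coefficients form a reindexed copy of $(a_i)_{i\in I}$. The family on the right is $(a_ib_j)$, and the left side is $\Sigma_j\,ab_j=ab$ by (R1).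
\end{proof}

\begin{remark}\label{rem:onesided}
Part (a) is one-sided. In Example~\ref{ex:End} let $M$ be a vector space with basis $m_1,m_2,\dots$, let $a_i$ be the projection onto the line through $m_i$ that kills the other basis vectors, and let $r_i$ be a linear map with $r_i(m_1)=m_i$. Then $(a_i)$ is summable, but $a_ir_i(m_1)=m_i\ne0$ for all $i$, so $(a_ir_i)$ is not. On the right, only a fixed factor is allowed, by (R2).
\end{remark}

\begin{lemma}\label{lem:corner}
Let $e=e^2\in X$. A summable family with members in $eXe$ has its sum in $eXe$, and $eXe$ is reorderable with respect to the restriction of $\Sigma$ to such families.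
\end{lemma}

\begin{proof}
If all $a_i\in eXe$, then $e(\Sigma_i\,a_i)e=\Sigma_i\,ea_ie=\Sigma_i\,a_i$ by (R1) and (R2). So the restriction is a summation system on $eXe$. An instance of (R1)--(R4) with data in $eXe$ is an instance in $X$, and every family in its conclusion has members that are products of elements of $eXe$ and sums of families in $eXe$, hence lie in $eXe$.
\end{proof}

\section{From the radical to partial sums}\label{sec:reduction}

An ordinal is the set of all smaller ordinals, and a cardinal $\kappa$ is an ordinal such that $|\alpha|<\kappa$ for all $\alpha<\kappa$. An infinite cardinal is a limit ordinal. By the axiom of choice, a family indexed by a set of size $\kappa$ can be reindexed by $\kappa$.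

Suppose a sum $a$ of elements of $J$ escapes from $J$, and take such a family of least size $\kappa$. Its proper partial sums $\sigma_\alpha$ are shorter, so they lie in $J$ and the elements $1-\sigma_\alpha$ are units. This alone is no contradiction, as Theorem~\ref{thm:D} shows. An idempotent $e\in XaX$ changes the situation: multiplying the family suitably moves it into the corner $eXe$ and makes its sum the identity of that corner, which is the situation of Theorem~\ref{thm:B}.

\begin{proof}[Proof of Theorem~\ref{thm:C}, assuming Theorem~\ref{thm:B}]
We begin with the last assertion. Let $(a_i)_{i<\kappa}$ be a summable family in $J$ with sum $a$, and let $e=e^2=\sum_{t=1}^n r_tas_t\in XaX$. Put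
\[
a_i'=\sum_{t=1}^n e\,r_ta_is_t\,e\in J\cap eXe .
\]
By (R1) and (R2), each family $(er_ta_is_te)_{i<\kappa}$ is summable with sum $er_tas_te$, so by Lemma~\ref{lem:calculus}(d) the family $(a'_i)_{i<\kappa}$ is summable with sum $e\big(\sum_tr_tas_t\big)e=e$.

Let $\alpha<\kappa$ and $\sigma_\alpha=\Sigma_{i<\alpha}\,a'_i$. Since $|\alpha|<\kappa$, the hypothesis on $\kappa$ gives $\sigma_\alpha\in J$, so $1-\sigma_\alpha$ has an inverse $z$ in $X$. By Lemma~\ref{lem:corner}, $e\sigma_\alpha=\sigma_\alpha=\sigma_\alpha e$. Hence $e$ commutes with $1-\sigma_\alpha$, and therefore with $z$. So $ez=eze\in eXe$, and the elements $ez$ and $e(1-\sigma_\alpha)=e-\sigma_\alpha$ have product $e$ in either order. Thus $e-\sigma_\alpha$ is a unit of $eXe$ for every $\alpha<\kappa$, and Theorem~\ref{thm:B} gives $e=0$.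

If (1) holds, no $a$ as in (2) exists, so (2) holds. Suppose (1) fails. Let $\kappa$ be the least size of an index set of a summable family in $J$ whose sum is not in $J$, and let $a$ be the sum of such a family of size $\kappa$. Then $\kappa$ is infinite, because $J$ is closed under finite sums, and $J$ is closed under sums of families of size less than $\kappa$, by minimality. By the assertion just proved, $XaX$ contains no nonzero idempotent, so (2) fails.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}, assuming Theorem~\ref{thm:B}]
Let $X$ be an $I_0$-ring and $a\notin J$. The left ideal $Xa$ contains $a$, so it is not contained in $J$, and therefore it contains a nonzero idempotent. As $Xa\subseteq XaX$, condition (2) of Theorem~\ref{thm:C} holds, and hence so does (1).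
\end{proof}

It remains to prove Theorem~\ref{thm:B}. By Lemma~\ref{lem:corner} we may replace $X$ by $eXe$ and so assume $e=1$; the goal is then $1=0$. For the next two sections we fix the following notation: $\kappa>0$ is a limit ordinal, $(a_k)_{k<\kappa}$ is summable,
\[
\sigma_\alpha=\Sigma_{k<\alpha}\,a_k,\qquad u_\alpha=1-\sigma_\alpha\qquad(\alpha\le\kappa),
\]
and $u_\alpha$ is a unit with inverse $v_\alpha$ for every $\alpha<\kappa$. The remaining hypothesis of Theorem~\ref{thm:B} reads $u_\kappa=0$, and we shall say when it is assumed. By Lemma~\ref{lem:calculus}(b),
\begin{equation}\label{eq:tail}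
\Sigma_{k\le l<\alpha}\,a_l=\sigma_\alpha-\sigma_k=u_k-u_\alpha\qquad(k\le\alpha\le\kappa).
\end{equation}

\section{The countable case, and why it does not extend}\label{sec:countable}

Let $\kappa=\omega$ and $u_\omega=0$. By \eqref{eq:tail}, $u_k$ is the tail $\Sigma_{l\ge k}\,a_l$, so every tail is a unit. Multiply the $k$th tail by its inverse and write the results as rows:
\[
\begin{array}{ccccc|c}
v_0a_0 & v_0a_1 & v_0a_2 & v_0a_3 & \cdots & v_0u_0=1\\
       & v_1a_1 & v_1a_2 & v_1a_3 & \cdots & v_1u_1=1\\
       &        & v_2a_2 & v_2a_3 & \cdots & v_2u_2=1\\
       &        &        & \ddots &        & \vdots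
\end{array}
\]
This is the array of (R4) for $K=\omega$, $r_k=v_k$ and $\psi(k)=\{l:l\ge k\}$. Column $l$ has the finitely many coefficients $v_0,\dots,v_l$, so (R4) applies, and the family of row sums $(1,1,1,\dots)$ is summable. Let $t$ be its sum. Removing the first member leaves a reindexed copy of the same family, so $t=1+t$ by Lemma~\ref{lem:calculus}(b), and $1=0$. Together with Section~\ref{sec:reduction} this proves Theorem~\ref{thm:countable}. If $\kappa$ has an unbounded subset of order type $\omega$, the same argument works with $r_k=v_k$ on that subset and $r_k=0$ elsewhere, since each column still has finitely many nonzero coefficients.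

Now let $\kappa=\omega_1$. With $r_k=v_k$, column $\omega$ requires $(v_k)_{k\le\omega}$ to be summable. By Lemma~\ref{lem:calculus}(a),(b) this would make $(u_kv_k)_{k<\omega}=(1,1,\dots)$ summable, so the requirement is as strong as the conclusion $1=0$ itself. Thinning out does not help: every countable subset of $\omega_1$ is bounded, so if every column has finitely many nonzero coefficients, then only finitely many $r_k$ are nonzero.

What survives is the shape of the argument. With coefficients $r_k=y_kv_k$ the row sums are $y_kv_ku_k=y_k$, so (R4) promises that $(y_k)_{k<\kappa}$ is summable as soon as the columns $(y_kv_k)_{k\le l}$ are. We need a family $(y_k)$ for which the columns can be controlled and whose summability is absurd. The absurd object at hand is an inverse of $u_\kappa=0$. The inverses $v_k$ change by the increments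
\begin{equation}\label{eq:b}
b_k:=v_{k+1}-v_k=v_{k+1}(u_k-u_{k+1})v_k=v_{k+1}a_kv_k\qquad(k<\kappa),
\end{equation}
and since $v_0=1$, the element $1+\Sigma_{k<\alpha}\,b_k$ ought to invert $u_\alpha$, even for $\alpha=\kappa$. Two things must be proved: that $(b_k)_{k<\kappa}$ is summable, and that its sums telescope across limit ordinals.

\section{Proof of Theorem~\ref{thm:B}}\label{sec:core}

For a limit ordinal $\alpha$, call a family $(y_k)_{k<\alpha}$ \emph{initially summable} if $(y_k)_{k<\gamma}$ is summable for every $\gamma<\alpha$. For $\alpha=\omega$ this is no condition at all.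

\subsection*{Summability of the increments}

The triangular array of Section~\ref{sec:countable} makes sense below any limit ordinal.

\begin{lemma}\label{lem:tails}
Let $0<\alpha\le\kappa$ be a limit ordinal and let $(r_k)_{k<\alpha}$ be initially summable. Then $\big(r_k(u_k-u_\alpha)\big)_{k<\alpha}$ is summable.
\end{lemma}

\begin{proof}
Apply (R4) to the summable family $(a_l)_{l<\alpha}$ with $K=\alpha$ and $\psi(k)=\{l:k\le l<\alpha\}$. Then $\psi'(l)=\{k:k\le l\}=l+1$, which is less than $\alpha$ because $\alpha$ is a limit. So each $(r_k)_{k\in\psi'(l)}$ is summable, and by \eqref{eq:tail} the family on the right of (R4) is the one in the statement.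
\end{proof}

For $r_k=y_kv_k$ the family in Lemma~\ref{lem:tails} is
\begin{equation}\label{eq:error}
y_kv_k(u_k-u_\alpha)=y_k-y_kv_ku_\alpha\qquad(k<\alpha).
\end{equation}
This is useful in two opposite situations. If $u_\alpha$ is a unit, the second term is $y_kv_k$ up to a fixed invertible right factor, and we learn about $(y_kv_k)$. If $u_\alpha=0$, the second term vanishes, and we learn about $(y_k)$. The first situation allows multiplication on the right by the varying factors $v_k$, which by Remark~\ref{rem:onesided} is not possible for arbitrary factors.

\begin{lemma}\label{lem:right}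
If $(y_k)_{k<\kappa}$ is initially summable, then so is $(y_kv_k)_{k<\kappa}$.
\end{lemma}

\begin{proof}
We show by induction on $\alpha<\kappa$ that $(y_kv_k)_{k<\alpha}$ is summable. For $\alpha=0$ the family is empty, and a successor step adds one member, which Lemma~\ref{lem:calculus}(c) allows. Let $0<\alpha<\kappa$ be a limit. By the induction hypothesis $(y_kv_k)_{k<\alpha}$ is initially summable, so the family \eqref{eq:error} is summable by Lemma~\ref{lem:tails}. Since $\alpha<\kappa$, the family $(y_k)_{k<\alpha}$ is summable, and subtracting by Lemma~\ref{lem:calculus}(d) shows that $(y_kv_ku_\alpha)_{k<\alpha}$ is summable. Multiplying on the right by $v_\alpha$, we see from (R2) that $(y_kv_k)_{k<\alpha}$ is summable.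
\end{proof}

\begin{lemma}\label{lem:global}
If $u_\kappa=0$, then every initially summable family $(y_k)_{k<\kappa}$ is summable.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:right}, $(y_kv_k)_{k<\kappa}$ is initially summable. By Lemma~\ref{lem:tails} with $\alpha=\kappa$, the family \eqref{eq:error} is summable, and it equals $(y_k)_{k<\kappa}$.
\end{proof}

\begin{lemma}\label{lem:bsum}
The family $(b_k)_{k<\kappa}$ is initially summable. If $u_\kappa=0$, it is summable.
\end{lemma}

\begin{proof}
Use the form $b_k=(v_{k+1}a_k)v_k$ from \eqref{eq:b}. The family $(v_{k+1}a_k)_{k<\kappa}$ is summable by Lemma~\ref{lem:calculus}(a), hence initially summable by Lemma~\ref{lem:calculus}(b). Lemma~\ref{lem:right} gives the first assertion, and Lemma~\ref{lem:global} with $y_k=b_k$ gives the second.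
\end{proof}

\subsection*{Telescoping across limit ordinals}

Put $\beta_\alpha=\Sigma_{k<\alpha}\,b_k$ whenever this family is summable; by Lemma~\ref{lem:bsum} this includes all $\alpha<\kappa$. For finite $\alpha$ the sum telescopes to $v_\alpha-1$. At a limit ordinal the increments of a transfinite sequence do not determine its value: the sequence that is $0$ below $\omega$ and $1$ at $\omega$ has all increments below $\omega$ equal to $0$. All we know of $v_\alpha$ is that it inverts $1-\sigma_\alpha$, so we must compute the product $\sigma_\alpha\beta_\alpha$. It is a sum over the square $\alpha\times\alpha$, and we cut the square into the hooks by which $l\times l$ grows to $(l+1)\times(l+1)$. The sum over the $l$th hook involves only data at stages $l$ and $l+1$, where induction applies.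

\begin{lemma}\label{lem:telescope}
Let $\alpha\le\kappa$. Suppose that $(b_k)_{k<\alpha}$ is summable and that $\beta_l=v_l-1$ for all $l<\alpha$. Then $u_\alpha(1+\beta_\alpha)=1$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:calculus}(e), $(a_kb_j)_{(k,j)\in\alpha\times\alpha}$ is summable with sum $\sigma_\alpha\beta_\alpha$. Partition $\alpha\times\alpha$ into the sets
\[
H_l=\{(k,j):\max(k,j)=l\}=\{(k,l):k\le l\}\sqcup\{(l,j):j<l\}\qquad(l<\alpha).
\]
By Lemma~\ref{lem:calculus}(b) the subfamily over $H_l$ is summable and its sum $c_l$ is the sum over the two arms. The first arm gives $\sigma_{l+1}b_l$ by (R2), and the second gives $a_l\beta_l$ by (R1). Now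
\[
\sigma_{l+1}b_l=b_l-u_{l+1}v_{l+1}a_lv_l=b_l-a_lv_l,\qquad a_l\beta_l=a_l(v_l-1)=a_lv_l-a_l,
\]
so $c_l=b_l-a_l$. By (R3), $(c_l)_{l<\alpha}$ is summable with sum $\sigma_\alpha\beta_\alpha$, and by Lemma~\ref{lem:calculus}(d) its sum is $\beta_\alpha-\sigma_\alpha$. Hence
\[
u_\alpha(1+\beta_\alpha)=1-\sigma_\alpha+\beta_\alpha-\sigma_\alpha\beta_\alpha\cdot 1
=1-\sigma_\alpha+\beta_\alpha-(\beta_\alpha-\sigma_\alpha)=1.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
As arranged in Section~\ref{sec:reduction}, $e=1$ and $u_\kappa=0$. By Lemma~\ref{lem:bsum}, $\beta_\alpha$ is defined for all $\alpha\le\kappa$. We have $\beta_\alpha=v_\alpha-1$ for all $\alpha<\kappa$, by transfinite induction: if this holds below $\alpha$, then Lemma~\ref{lem:telescope} gives $u_\alpha(1+\beta_\alpha)=1$, and multiplying on the left by $v_\alpha$ gives $1+\beta_\alpha=v_\alpha$. So Lemma~\ref{lem:telescope} applies with $\alpha=\kappa$ and yields $0=u_\kappa(1+\beta_\kappa)=1$.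
\end{proof}

This completes the proofs of Theorems~\ref{thm:A}, \ref{thm:C} and~\ref{thm:B}.

\begin{remark}\label{rem:hyp}
That $\kappa$ is a limit is used to have $v_{k+1}$ for every $k<\kappa$ and to apply Lemma~\ref{lem:tails} at $\kappa$. The theorem fails for $\kappa=1$, with $a_0=e\neq0$. The hypothesis $u_\kappa=0$ enters through Lemma~\ref{lem:global} and in the last line. Without it, the proof still shows that $u_\kappa$ has a right inverse \emph{if} $(b_k)_{k<\kappa}$ is summable. In the rings of the next section $u_\omega$ is neither zero nor right invertible, so that family is not summable there.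
\end{remark}

\section{Rings whose radical is not closed under countable sums}\label{sec:examples}

We give two examples, each of which proves Theorem~\ref{thm:D}. The first is short and rests on a module with infinitely many direct summands, so its ring has many idempotents. The second is a domain, which shows that the failure does not depend on such a decomposition. By Theorem~\ref{thm:A}, neither ring is an $I_0$-ring.

\subsection*{An endomorphism ring}

Let $M=\bigoplus_{n\ge1}M_n$ with $M_n=\mathbb Z/2^n\mathbb Z$, and let $X=\operatorname{End}(M)$ with the summation system of Example~\ref{ex:End}. Let $\varphi_n\colon M_n\to M_{n+1}$ be the injective homomorphism induced by multiplication by $2$; its image is $2M_{n+1}$. Let $f_n\in X$ equal $\varphi_n$ on $M_n$ and $0$ on the other summands. An element of $M$ has finitely many nonzero components, so $(f_n)_{n\ge1}$ is summable; let $f$ be its sum.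

Each $f_n$ lies in $J$. Indeed, let $y=rf_n$ with $r\in X$. Then $y(M)=r(2M_{n+1})$ is contained in $2M$ and is killed by $2^n$. From $y(M)\subseteq 2M$ we get $y^n(M)\subseteq2^nM$, so $y^{n+1}(M)\subseteq 2^ny(M)=0$. Thus $1-y$ has the inverse $1+y+\dots+y^n$, and \eqref{eq:J} applies.

The map $1-f$ is not surjective. If $(1-f)(m)$ has first component $1$ and all other components $0$, then $m_1=1\neq0$ and $m_{n+1}=\varphi_n(m_n)$ for all $n$. Since the $\varphi_n$ are injective, all components of $m$ are nonzero, which is impossible in a direct sum. So $1-f$ has no right inverse, and $f\notin J$.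

\subsection*{A domain of noncommutative series}

Let $F$ be a field, $W$ the free monoid on letters $x_1,x_2,\dots$, and $P=F^W$ the ring of all formal series $p=\sum_wp(w)\,w$, with product $(pq)(w)=\sum_{w=w'w''}p(w')q(w'')$. A word has only finitely many factorizations, so the product is defined. The ring $P$ is a domain: if $w_1$ and $w_2$ are shortest words in the supports of $p$ and $q$, then $(pq)(w_1w_2)=p(w_1)q(w_2)\neq0$.

Call a family $(p_k)$ in $P$ \emph{locally finite} if each word lies in the support of only finitely many $p_k$, and write $\sum_kp_k$ for its coefficientwise sum.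

\begin{lemma}\label{lem:locfin}
Let $(p_k)_{k\in K}$ be locally finite.
\begin{enumerate}
\item[(a)] Subfamilies are locally finite, and for any partition of $K$ the block sums form a locally finite family with sum $\sum_kp_k$.
\item[(b)] For arbitrary $r_k\in P$ the families $(r_kp_k)$ and $(p_kr_k)$ are locally finite, and $\sum_krp_k=r\sum_kp_k$ and $\sum_kp_kr=\big(\sum_kp_k\big)r$ for $r\in P$.
\end{enumerate}
\end{lemma}

\begin{proof}
A block sum that is nonzero at $w$ comes from a block containing one of the finitely many $k$ with $p_k(w)\neq0$. If $(r_kp_k)(w)\ne0$, then $p_k$ is nonzero at one of the finitely many suffixes of $w$; for $p_kr_k$ use prefixes. Evaluated at $w$, each formula is an identity between finite sums.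
\end{proof}

If $y\in P$ has no constant term, then $y^j$ is supported on words of length at least $j$, so $(y^j)_{j\ge0}$ is locally finite and $\sum_jy^j$ is the inverse of $1-y$ in $P$. For $s=\sum_nx_n$ this inverse is the sum of all words. We want a subring $X$ that omits $(1-s)^{-1}$ but contains $(1-rx_m)^{-1}$ for all $r\in X$. The words of the latter are concatenations of words ending in $x_m$, so a fixed letter tends to recur in them, while among all words there are $x_n\cdots x_2x_1$, with no repetition. We make this precise by reading words from the right. The side is forced: if $(x_n)$ is to be summable, Lemma~\ref{lem:calculus}(a) puts $\sum_nx_1x_2\cdots x_n$ into $X$, and this series has no repetition when read from the left.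

For $p\in P$ let $S(p)$ be the set of suffixes of words in $\operatorname{supp}p$; a suffix of a word in $S(p)$ is in $S(p)$. Think of a sequence $\beta=(\beta_1,\beta_2,\dots)$ of positive integers as the left-infinite word $\cdots x_{\beta_3}x_{\beta_2}x_{\beta_1}$, and put
\[
\beta^{m,n}=x_{\beta_n}x_{\beta_{n-1}}\cdots x_{\beta_{m+1}}\qquad(0\le m\le n).
\]
Call $\beta$ a \emph{branch} of $p$ if $\beta^{0,n}\in S(p)$ for all $n$; since $S(p)$ is closed under suffixes, it is enough that this hold for infinitely many $n$. Call $\beta$ \emph{recurrent} if some value occurs in it infinitely often, and call $p$ \emph{tame} if all its branches are recurrent. Let $X$ be the set of tame series. Series with finite support have no branches and are tame. The series $\sum_jx_1^j$ has the single branch $(1,1,\dots)$ and is tame. The series $\sum_nx_1\cdots x_n$ has no branch, since a suffix ending in $x_n$ has length at most $n$. The series $\sum_nx_n\cdots x_1$ has the branch $(1,2,3,\dots)$ and is not tame.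

\begin{lemma}\label{lem:shift}
Let $p$ be tame, $\beta$ a sequence and $N\ge1$. If for infinitely many $n$ there is $m<N$ with $m\le n$ and $\beta^{m,n}\in S(p)$, then $\beta$ is recurrent.
\end{lemma}

\begin{proof}
One value $m<N$ serves for infinitely many $n$. Then $(\beta_{m+1},\beta_{m+2},\dots)$ is a branch of $p$, hence recurrent, and so is $\beta$.
\end{proof}

\begin{lemma}\label{lem:subring}
$X$ is a subring of $P$.
\end{lemma}

\begin{proof}
We have $1\in X$. Let $p,q\in X$. Since $S(p-q)\subseteq S(p)\cup S(q)$, a branch $\beta$ of $p-q$ has $\beta^{0,n}$ in $S(p)$ for infinitely many $n$ or in $S(q)$ for infinitely many $n$, so it is a branch of $p$ or of $q$ and is recurrent.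

Let $\beta$ be a branch of $pq$. If it is a branch of $q$, it is recurrent. Otherwise choose $N\geq1$ with $\beta^{0,n}\notin S(q)$ for all $n\ge N$. For $n\ge N$, the word $\beta^{0,n}$ is a suffix of some $w'w''$ with $w'\in\operatorname{supp}p$ and $w''\in\operatorname{supp}q$. Of two suffixes of one word, one is a suffix of the other, and $\beta^{0,n}$ is not a suffix of $w''$. So $w''=\beta^{0,m}$ for some $m<n$, and $m<N$ because $w''\in S(q)$. Then $\beta^{m,n}$ is a suffix of $w'$ and lies in $S(p)$. Lemma~\ref{lem:shift} shows that $\beta$ is recurrent.
\end{proof}

A locally finite family in $X$ need not have its sum in $X$, and Lemma~\ref{lem:calculus}(a) demands that summability survive arbitrary left multiples. We build this into the definition. A family $(p_k)_{k\in K}$ in $X$ is \emph{summable} if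
\begin{enumerate}
\item[(i)] it is locally finite, and
\item[(ii)] $\sum_kr_kp_k\in X$ for every family $(r_k)_{k\in K}$ in $X$;
\end{enumerate}
its sum is $\Sigma_k\,p_k=\sum_kp_k$, which lies in $X$ by (ii) with $r_k=1$.

\begin{lemma}\label{lem:Xreorder}
$X$ is reorderable with respect to $\Sigma$.
\end{lemma}

\begin{proof}
Finite families are summable because $X$ is a ring, and (i), (ii) and the sum are not affected by reindexing or by zero members. Subfamilies of summable families are summable: take $r_k=0$ outside the subfamily in (ii). Below, Lemma~\ref{lem:locfin} justifies all manipulations of $\sum$.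

(R1), (R2). Let $(p_k)$ be summable and $r\in X$. The families $(rp_k)$ and $(p_kr)$ are locally finite with the required sums. For $r_k\in X$ we have $\sum_kr_k(rp_k)=\sum_k(r_kr)p_k\in X$ and $\sum_kr_k(p_kr)=\big(\sum_kr_kp_k\big)r\in X$.

(R3). Let $K=\bigsqcup_tK_t$, $q_t=\sum_{k\in K_t}p_k$, and let $t(k)$ be the index of the block containing $k$. The family $(q_t)$ is locally finite with sum $\sum_kp_k$, and for $r_t\in X$ we have $\sum_tr_tq_t=\sum_kr_{t(k)}p_k\in X$.

(R4). Let $(a_i)$, $(r_k)$, $\psi$ be as in (R4). Each $(a_i)_{i\in\psi(k)}$ is summable as a subfamily. Put $R_i=\sum_{k\in\psi'(i)}r_k\in X$ and $d_k=r_k\sum_{i\in\psi(k)}a_i\in X$. The family $(R_ia_i)$ is locally finite, and $\sum_is_iR_ia_i\in X$ for all $s_i\in X$ by (ii) for $(a_i)$, so it is summable. Let $D=\{(k,i):i\in\psi(k)\}$. The family $(r_ka_i)_{(k,i)\in D}$ is locally finite: for each of the finitely many factorizations $w=w'w''$ there are finitely many $i$ with $a_i(w'')\ne0$, and for each such $i$ finitely many $k\in\psi'(i)$ with $r_k(w')\neq0$. Its block sums for fixed $k$ are the $d_k$, so $(d_k)$ is locally finite. For $s_k\in X$ the family $(s_kr_ka_i)_{(k,i)\in D}$ is locally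 finite as well, and grouping it by $k$ and by $i$ gives
\[
\sum_ks_kd_k=\sum_i\Big(\sum_{k\in\psi'(i)}s_kr_k\Big)a_i .
\]
The inner sums lie in $X$ by (ii) for $(r_k)_{k\in\psi'(i)}$, and then the right side lies in $X$ by (ii) for $(a_i)$. So $(d_k)$ is summable, and for $s_k=1$ the display is the identity in (R4).
\end{proof}

\begin{proposition}\label{prop:series}
The family $(x_n)_{n\ge1}$ is summable in $X$, every $x_m$ lies in $J$, and $s=\Sigma_n\,x_n\notin J$.
\end{proposition}

\begin{proof}
\emph{Summability.} The family is locally finite. Let $r_n\in X$, let $\beta$ be a branch of $\sum_nr_nx_n$, and put $h=\beta_1$. For $j\ge1$, the word $\beta^{0,j}$ is a suffix of a word of the support that ends in $x_h$. Such a word is $w'x_h$ with $w'\in\operatorname{supp}r_h$, so $\beta^{1,j}\in S(r_h)$. By Lemma~\ref{lem:shift}, $\beta$ is recurrent. Hence $\sum_nr_nx_n\in X$.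

\emph{$x_m\in J$.} By \eqref{eq:J} it suffices to show that for $y=rx_m$ with $r\in X$ the series $z=\sum_{j\ge0}y^j$ is tame. Let $\beta$ be a branch of $z$. If $m$ occurs infinitely often in $\beta$, we are done. Otherwise choose $N\ge1$ with $\beta_i\ne m$ for all $i>N$, and let $n>N$. The nonempty word $\beta^{0,n}$ is a suffix of a concatenation $w=w_j\cdots w_1$ with $j\ge1$ and $w_t\in\operatorname{supp}y$; each $w_t$ ends in $x_m$. Number the positions of $w$ from the right, starting at $1$, and put $c_t=|w_1|+\dots+|w_{t-1}|$, so that $w_t$ occupies the positions $c_t+1,\dots,c_t+|w_t|$. Since $c_1=0<n$, there is a largest $t\le j$ with $c_t<n$; put $c=c_t$. Position $c+1\le n$ carries the last letter of $w_t$, so $\beta_{c+1}=m$ and $c<N$. Also $n\le c+|w_t|$: for $t<j$ because $c+|w_t|=c_{t+1}\ge n$ by maximality, and for $t=j$ because $c+|w_t|=|w|\ge n$. So $\beta^{c,n}$ is a suffix of $w_t$ and lies in $S(y)$. As $y\in X$ and $n>N$ was arbitrary, Lemma~\ref{lem:shift} shows that $\beta$ is recurrent.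

\emph{$s\notin J$.} A right inverse of $1-s$ in $X$ would equal its inverse in $P$, the sum of all words. That series has the branch $(1,2,3,\dots)$, which is not recurrent, so it is not in $X$. Thus $1-s$ is not a unit of $X$.
\end{proof}

Lemma~\ref{lem:Xreorder} and Proposition~\ref{prop:series} prove Theorem~\ref{thm:D} once more. In this ring the last assertion of Theorem~\ref{thm:C} can be seen directly: the only nonzero idempotent of the domain $X$ is $1$, and $1\notin XsX$ because elements of $XsX$ have no constant term.

\begin{thebibliography}{1}

\bibitem{Nielsen}
Pace P. Nielsen, \emph{Algebraization of infinite summation}, arXiv:2508.14290 (2025).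

\end{thebibliography}
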